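# A dichotomy for Gowers norms of quasimultiplicative sequences

## Sequences that factor across gaps of zero digits

Throughout, $q\ge 2$ is an integer, $\mathbb N_0=\{0,1,2,\dots\}$, $[N]=\{0,1,\dots,N-1\}$, $e(t)=e^{2\pi i t}$, $\mathbb E_{n<N}=\frac1N\sum_{n=0}^{N-1}$, $\mathbb U=\{z\in\mathbb C:|z|=1\}$ and $\mathbb D=\{z\in\mathbb C:|z|\le 1\}$. We write $\mathcal C$ for complex conjugation.

**Definition 1.** Let $r\ge 0$. A sequence $f:\mathbb N_0\to\mathbb D$ is *quasimultiplicative with parameter $r$* if
$$f(m+q^{t+r}n)=f(m)f(n)\qquad\text{for all } t\ge 0 \text{ and all } n,m\in\mathbb N_0 \text{ with } m<q^t. \tag{1}$$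
It is *$q$-quasimultiplicative* (in the sense of Kropf and Wagner) if this holds for some $r\ge 0$.

In terms of base $q$ digits: $m$ occupies the lowest $t$ positions, then come $r$ positions filled with zeros, then the digits of $n$. Under (1), $f$ factors whenever two strings of digits are separated by $r$ zeros. Three examples follow.

- *Digit sums, $r=0$.* Let $s_q(n)$ be the sum of the base $q$ digits of $n$ and let $f_\theta(n)=e(\theta s_q(n))$. If $m<q^t$, the digits of $m+q^tn$ are those of $m$ followed by those of $n$, so $s_q(m+q^tn)=s_q(m)+s_q(n)$, and (1) holds with $r=0$.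
- *Counting the block $11$, $q=2$, $r=1$.* Let $f(n)=(-1)^{b(n)}$, where $b(n)$ is the number of occurrences (overlaps allowed) of $11$ in the binary expansion of $n$. If $m<2^t$, then in $m+2^{t+1}n$ the digit at position $t$ is $0$, so no occurrence of $11$ straddles it, and (1) holds with $r=1$. It fails with $r=0$: take $m=n=t=1$, where $f(1+2)=f(3)=-1$ but $f(1)f(1)=1$.
- *The sequences $\chi_a$.* For $a\in\mathbb Z$ let $\chi_a(n)=e(an/(q-1))$. Since $q^{t+r}\equiv 1\pmod{q-1}$, we get $\chi_a(m+q^{t+r}n)=\chi_a(m)\chi_a(n)$ for all $m,n,t,r$, so (1) holds for every $r\ge0$. There are $q-1$ distinct such sequences. For $q=2$ there is only the constant $1$; for $q=3$ they are $1$ and $(-1)^n$.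

**Lemma 1.** Let $f:\mathbb N_0\to\mathbb D$ satisfy (1) with parameter $r$.

- (a) Then $f$ satisfies (1) with every parameter $r'\ge r$.
- (b) Either $f\equiv 0$ or $f(0)=1$.
- (c) If $f(0)=1$, then $f(qn)=f(n)$ for all $n$.
- (d) For every $a$, the sequence $f\overline{\chi_a}$ satisfies (1) with parameter $r$.

**Proof.** (a) Let $m<q^t$. Apply (1) with $t+r'-r$ in place of $t$, which is allowed because $m<q^t\le q^{t+r'-r}$.

(b) Taking $m=n=0$ gives $f(0)=f(0)^2$. If $f(0)=0$, then taking $n=0$ and any $t$ with $m<q^t$ gives $f(m)=f(m)f(0)=0$ for every $m$.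

(c) Taking $m=0$ in (1) gives $f(q^{t+r}n)=f(n)$ for all $t\ge0$ and all $n$. Using this first with $t=0$ at the point $qn$ and then with $t=1$ at the point $n$, we get $f(qn)=f(q^r\cdot qn)=f(q^{r+1}n)=f(n)$.

(d) Both $f$ and $\overline{\chi_a}=\chi_{-a}$ satisfy (1) with parameter $r$, hence so does their product. $\square$

## Gowers norms on an interval and cube products

**Definition 2.** For $s\ge1$, $f:\mathbb N_0\to\mathbb C$ and $N\ge 1$, let $f_N=f\cdot 1_{[N]}$, extended by $0$ to $\mathbb Z$. For $\omega\in\{0,1\}^s$ and $h\in\mathbb Z^s$ put $\omega\cdot h=\sum_i\omega_ih_i$ and $|\omega|=\sum_i\omega_i$. The *Gowers uniformity norm* of $f$ on $[N]$ is given by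
$$\|f\|_{U^s[N]}^{2^s}=\frac{\mathrm{num}_s}{D_N},\qquad \mathrm{num}_s=\sum_{n,h_1,\dots,h_s\in\mathbb Z}\ \prod_{\omega\in\{0,1\}^s}\mathcal C^{|\omega|}f_N(n+\omega\cdot h), \tag{2}$$
where $D_N=|\Omega_N|$ and $\Omega_N=\{(n,h)\in\mathbb Z^{s+1}:\ n+\omega\cdot h\in[N]\text{ for all }\omega\in\{0,1\}^s\}$.

So $\Omega_N$ is the set of $s$-dimensional cubes inside $[N]$, and (2) averages the alternating product of $f$ over them. Only $(n,h)\in\Omega_N$ contribute to $\mathrm{num}_s$.

We check that $\mathrm{num}_s\ge0$, so that the root makes sense. For $s=1$, $\mathrm{num}_1=\sum_{n,h}f_N(n)\overline{f_N(n+h)}=\big|\sum_{n<N}f(n)\big|^2$. For $s\ge2$ and $h'\in\mathbb Z^{s-1}$ let $g_{h'}(n)=\prod_{\omega'\in\{0,1\}^{s-1}}\mathcal C^{|\omega'|}f_N(n+\omega'\cdot h')$. The vertices with $\omega_s=0$ contribute $g_{h'}(n)$ and those with $\omega_s=1$ contribute $\overline{g_{h'}(n+h_s)}$. Summing over $n$ and $h_s$,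
$$\mathrm{num}_s=\sum_{h'}\Big|\sum_ng_{h'}(n)\Big|^2,\qquad \mathrm{num}_{s-1}=\sum_{h'}\sum_ng_{h'}(n). \tag{3}$$

*Example, $s=1$.* Here $D_N=N^2$, because a pair $(n,h)$ amounts to two points $n,n+h$ of $[N]$. So $\|f\|_{U^1[N]}=|\mathbb E_{n<N}f(n)|$.

*Example, $s=2$, $N=3$, $|f|=1$.* For $n=0$ there are $6$ pairs $(h_1,h_2)$ with all vertices in $\{0,1,2\}$, for $n=1$ there are $7$, and for $n=2$ there are $6$, so $D_3=19$. If $h_1=0$ or $h_2=0$ the product is $1$; this happens $5$ times for each $n$, so $15$ times. The other four cubes are $(n,h)=(0,1,1)$ and $(2,-1,-1)$, each with product $w=f(0)\overline{f(1)}^{2}f(2)$, and $(1,1,-1)$ and $(1,-1,1)$, each with product $\overline w$. Hence $\|f\|_{U^2[3]}^4=(15+4\,\mathrm{Re}\,w)/19$. For $f(n)=(-1)^{s_2(n)}$ we have $w=-1$ and the value is $11/19$. For $f(n)=e(\beta n)$ we have $w=1$ and the value is $1$.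

*Polynomial phases.* If $P$ is a real polynomial of degree at most $s-1$, then $\sum_\omega(-1)^{|\omega|}P(n+\omega\cdot h)=0$, since this is, up to sign, the result of applying $s$ difference operators to $P$. Hence $\|f\,e(P)\|_{U^s[N]}=\|f\|_{U^s[N]}$. In particular $\|e(P)\|_{U^s[N]}=1$.

**Lemma 2.** For all $s,N\ge1$,
$$\Big(\frac N{s+1}\Big)^{s+1}\le D_N\le 2^sN^{s+1}, \tag{4}$$
and $|h_i|<N$ for all $i$ whenever $(n,h)\in\Omega_N$.

**Proof.** If $(n,h)\in\Omega_N$, then $n$ and $n+h_i$ both lie in $[N]$, so $|h_i|<N$. This leaves at most $N(2N)^s$ choices, which is the upper bound. Let $M=\lceil N/(s+1)\rceil$. If $n,h_1,\dots,h_s\in[M]$, then $0\le n+\omega\cdot h\le (s+1)(M-1)<N$, so $(n,h)\in\Omega_N$. Hence $D_N\ge M^{s+1}\ge(N/(s+1))^{s+1}$. $\square$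

**Definition 3.** For $x=(x_0,\dots,x_s)\in\mathbb Z^{s+1}$ and $\omega\in\{0,1\}^s$ put $\langle x,\omega\rangle=x_0+\sum_{i=1}^s\omega_ix_i$. For $f:\mathbb N_0\to\mathbb D$ and $x\in\mathbb N_0^{s+1}$, the *cube product* is
$$W_f(x)=\prod_{\omega\in\{0,1\}^s}\mathcal C^{|\omega|}f(\langle x,\omega\rangle)\in\mathbb D.$$

*Example.* For $s=2$ and $f(n)=(-1)^{s_2(n)}$, $W_f(0,1,1)=f(0)f(1)^2f(2)=-1$. For the sequence counting $11$, where $f(1)=f(2)=1$ and $f(3)=-1$, $W_f(1,1,1)=f(1)f(2)^2f(3)=-1$. For $f=\chi_a$ and $s\ge2$, every cube product is $1$, because $\chi_a$ is a linear phase. If $f(0)=1$, then $W_f(0)=1$.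

Finally, we say that a nonnegative quantity depending on $N$ has *power decay* if it is $\ll N^{-c}$ for some $c>0$; for instance $N^{-1/2}\log N$ does and $1/\log(N+1)$ does not.

## From decay against linear phases to decay of every Gowers norm

Does decay of $f$ against linear phases force decay of all its Gowers norms? Without structure on $f$ the answer is no. Take $f(n)=e(\sqrt2\,n^2)$, so that $\|f\|_{U^3[N]}=1$ for every $N$. We check that $f$ decays against linear phases. For $\beta\in\mathbb R$ and $N\ge2$, expand the square and sum geometric progressions, writing $\|t\|$ for the distance from $t$ to the nearest integer: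
$$\Big|\sum_{n<N}e(\sqrt2n^2+\beta n)\Big|^2\le N+2\sum_{h=1}^{N-1}\Big|\sum_{0\le n<N-h}e(\sqrt8\,hn)\Big|\le N+\sum_{h=1}^{N-1}\frac1{\|\sqrt8\,h\|}.$$
If $p$ is the integer nearest to $\sqrt8h$ with $h\ge1$, then $8h^2-p^2$ is a nonzero integer, so $\|\sqrt 8h\|\ge1/(\sqrt8h+p)\ge1/(7h)$. Hence the numbers $\sqrt8h$ mod $1$, $1\le h<N$, are at distance at least $1/(7N)$ from each other and from $0$. On each side of $0$ the $j$-th closest is at distance at least $j/(7N)$, and the last sum is at most $14N\sum_{j\le N}1/j\ll N\log N$. So $\sup_\beta|\mathbb E_{n<N}f(n)e(\beta n)|\ll(\log N/N)^{1/2}\ll N^{-1/4}$.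

For digital sequences, Aihua Fan and Jakub Konieczny, in "On uniformity of $q$-multiplicative sequences", arXiv:1806.04267 (2018), pose the following.

**Conjecture.** Let $f:\mathbb N_0\to\mathbb U$ be a $q$-quasimultiplicative sequence such that, for some constant $c>0$,
$$\sup_{\alpha\in\mathbb R}\Big|\mathbb E_{n<N}f(n)e(\alpha n)\Big|\ll N^{-c}. \tag{5}$$
Then for any $s\ge1$ there exists $c_s>0$ such that $\|f\|_{U^s[N]}\ll N^{-c_s}$. (Implicit constants may depend on $f$ and $s$ but not on $N$.)

The conjecture is true, and more holds. We shall prove three theorems.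

**Theorem 1.** Let $f:\mathbb N_0\to\mathbb D$ be $q$-quasimultiplicative. Exactly one of the following holds:

- (i) $f=\chi_a$ for some $a\in\mathbb Z$. In this case $\|f\|_{U^s[N]}=1$ for all $s\ge2$ and all $N\ge1$.
- (ii) For every $s\ge1$ there is $c_s>0$ with $\|f\|_{U^s[N]}\ll_sN^{-c_s}$.

Theorem 1 implies the Conjecture: if $f=\chi_a$, then $|\mathbb E_{n<N}f(n)e(-an/(q-1))|=1$ for all $N$, which contradicts (5). So (5) puts us in case (ii).

**Theorem 2.** For all $q\ge2$, $r\ge0$, $s\ge1$, $c>0$ there is $c_s=c_s(q,r,s,c)>0$ such that the following holds. If $f:\mathbb N_0\to\mathbb D$ is quasimultiplicative with parameter $r$, and for each $a\in\{0,\dots,q-2\}$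
$$\mathbb E_{n<q^L}f(n)\overline{\chi_a(n)}=O_f(q^{-cL})\qquad(L\to\infty), \tag{6}$$
then $\|f\|_{U^s[N]}\le C_sN^{-c_s}$ for all $N\ge1$, where $C_s=\big(2+2^{2s+1}(s+1)^{s+2}\big)^{1/2^s}$.

Since (5) with $N=q^L$ and $\alpha=-a/(q-1)$ gives (6), the exponent in the Conjecture can be chosen depending only on $q,r,s,c$, with an implicit constant depending only on $s$.

**Theorem 3.** Let $f$ be $q$-quasimultiplicative with values in $\mathbb D$.

- (a) The following are equivalent: $f\ne\chi_a$ for all $a$; power decay of $\|f\|_{U^s[N]}$ for all $s$; power decay of $\|f\|_{U^s[N]}$ for some $s\ge2$; power decay of $\sup_\alpha|\mathbb E_{n<N}f(n)e(\alpha n)|$; for every $d\ge1$, power decay of $\sup_P|\mathbb E_{n<N}f(n)e(P(n))|$, the supremum being over real polynomials $P$ of degree at most $d$.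
- (b) The rate is optimal in type: if $|f|=1$ and $s\ge2$, then $\|f\|_{U^s[N]}\ge2^{-s/2^s}N^{-(s-1)/2^s}$.
- (c) The exponent must depend on $c$: for fixed $q$, $s$ and $r=0$, no $c_s>0$ works simultaneously for all $f$ that are not of the form $\chi_a$.

If $f\equiv0$, then Theorems 1, 2 and 3(a) are trivial, and 3(b) does not apply. So by Lemma 1(b) we assume $f(0)=1$ from now on.

## The case $r=0$ and the trouble with carries

Let $r=0$. Then (1) with $t=1$ reads $f(d+qn)=f(d)f(n)$ for $d<q$, so $f(n)$ is the product of $f$ over the digits of $n$. For $s=1$ and $N=q^L$ the digits of $n$ are independent, and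
$$\|f\|_{U^1[q^L]}=|\sigma|^L,\qquad \sigma=\mathbb E_{d<q}f(d).$$
Since $f(0)=1$, we have $|\sigma|=1$ only if $f(d)=1$ for all $d<q$, that is, $f\equiv1$. Otherwise we have power decay along $N=q^L$. In particular $\chi_a$ with $a\not\equiv0 \pmod{q-1}$ decays in $U^1$ along these $N$, which is why case (i) speaks about $s\ge2$ only.

For $s\ge2$ the sensible thing is to imitate this: write $n=d+qn'$ and $h_i=e_i+qh_i'$ with $d,e_i\in[q]$, and average over the lowest digits. We have
$$n+\omega\cdot h=(d+\omega\cdot e)+q(n'+\omega\cdot h').$$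
But $d+\omega\cdot e$ can exceed $q-1$. If $c_\omega$ is its quotient by $q$ and $\rho_\omega$ the remainder, then $f(n+\omega\cdot h)=f(\rho_\omega)f(n'+\omega\cdot h'+c_\omega)$, and the carry $c_\omega$ depends on $\omega$. For $q=2$, $s=2$, $d=e_1=e_2=1$, the numbers $d+\omega\cdot e$ at $\omega=00,10,01,11$ are $1,2,2,3$, with carries $0,1,1,1$. This is not of the form $u_0+\omega_1u_1+\omega_2u_2$, because $0-1-1+1\ne0$. So what remains after removing one digit is no longer a product over a cube, and the recursion does not close. One can enlarge the recursion to all vectors $(c_\omega)$ of carries, but then one has to exclude an eigenvalue of modulus $1$ for a matrix that depends on $f$, and for $r\ge1$ the states must also remember digits.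

The way past this point is to give up following every carry. We look only at those places in the digit expansion of the whole vector $(n,h)$ where a pattern sits between enough zeros that carries cannot reach it and (1) applies on both sides. There the pattern is either $0$ or one fixed vector $x$, and exchanging the two multiplies the cube product by exactly $W_f(x)$, *whatever the other digits are*. If $W_f(x)\ne1$, averaging over the exchange gains a factor less than $1$ in modulus. Such places have positive density for random digits, so the gains multiply to a power of $N$. Everywhere else the trivial bound $|f|\le1$ suffices.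

## Exchanging a guarded pattern

**Proposition 1.** Let $f$ satisfy (1) with $f(0)=1$ and $|f|\le1$. Let $s\ge1$ and let $x\in\mathbb N_0^{s+1}$ satisfy $W:=W_f(x)\ne1$. Let $\rho\in[|1+W|/2,1)$, and let $k,t_0\ge1$ satisfy $q^k\ge s+1$ and $x_0+\dots+x_s<q^{t_0}$. Put
$$B=k+2r+t_0,\qquad \delta=1-2(1-\rho)q^{-B(s+1)},\qquad \gamma=\frac{\log_q(1/\delta)}{2B}.$$
Then $\gamma>0$ and $\|f\|_{U^s[N]}^{2^s}\le\big(2+2^{2s+1}(s+1)^{s+2}\big)N^{-\gamma}$ for all $N\ge1$.

Such $\rho$ exists: $|W|\le1$ and $W\ne1$ give $|1+W|<2$. Since $\rho<1$ we have $\delta<1$ and so $\gamma>0$.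

The block length is designed as follows, reading positions from low to high. The lowest $k$ positions of a block absorb the overflow from the blocks below; then come $r$ guard positions; then $t_0$ positions that hold $\langle x,\omega\rangle$; then again $r$ guard positions. For $f(n)=(-1)^{s_2(n)}$, $s=2$ and $x=(0,1,1)$ we may take $r=0$, $k=2$, $t_0=2$, $B=4$. Here $W=-1$, so $\rho=0$ is allowed, and $\delta=1-2\cdot2^{-12}$.

**Proof.** Let $K\ge0$ be an integer, chosen in Step 5, and let $\ell=KB$.

**Step 1: cutting $\Omega_N$ into boxes.** The purpose is to reduce to averages over complete boxes of digits. Every $(n,h)\in\mathbb Z^{s+1}$ is uniquely $b+q^\ell A$ with $b\in[q^\ell]^{s+1}$ and $A\in\mathbb Z^{s+1}$. Call $A$ *good* if the whole box $[q^\ell]^{s+1}+q^\ell A$ lies in $\Omega_N$.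

Suppose $(n,h)\in\Omega_N$ lies in a box that is not good. Then some $(n',h')$ in the same box and some $\omega$ satisfy $n'+\omega\cdot h'\notin[N]$. Each of the $s+1$ coordinates differs by at most $q^\ell-1$, so $n+\omega\cdot h\in[N]$ is within $(s+1)(q^\ell-1)$ of an integer that is either at most $-1$ or at least $N$. Therefore $n+\omega\cdot h$ lies in $[0,(s+1)q^\ell)\cup[N-(s+1)q^\ell,N)$, which leaves at most $2(s+1)q^\ell$ values. For fixed $\omega$ the pair $(n+\omega\cdot h,\,h)$ determines $(n,h)$, and $|h_i|<N$ by Lemma 2. Summing over the $2^s$ choices of $\omega$, the number of such points is at most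
$$2^s\cdot2(s+1)q^\ell(2N)^s=2^{2s+1}(s+1)q^\ell N^s\le2^{2s+1}(s+1)^{s+2}\,\frac{q^\ell}N\,D_N,$$
where the last step uses the lower bound in (4).

**Step 2: digits in a good box.** The purpose is to write the average over a good box as an average over independent blocks. Fix a good $A$ and put $V_\omega=\langle A,\omega\rangle$. The point $b=0$ of the box gives $q^\ell V_\omega\in[N]$, so $V_\omega\ge0$. Write $b=\sum_{j<K}q^{jB}y_j$ with $y_j\in[q^B]^{s+1}$; this is a bijection between $b\in[q^\ell]^{s+1}$ and $y=(y_0,\dots,y_{K-1})$. The vertex $n+\omega\cdot h$ of $(n,h)=b+q^\ell A$ is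
$$v_\omega(y)=\sum_{j<K}q^{jB}\langle y_j,\omega\rangle+q^\ell V_\omega.$$
Put $F(y)=\prod_\omega\mathcal C^{|\omega|}f(v_\omega(y))$. Since the box is in $\Omega_N$, $f_N$ agrees with $f$ at all these vertices. Steps 3 and 4 show that, with $y$ uniform,
$$\big|\mathbb E_yF(y)\big|\le\delta^K. \tag{7}$$

**Step 3: the effect of one exchange.** The purpose is to show that exchanging $0$ and $x$ in a block multiplies $F$ by a constant. Each coordinate of $q^{k+r}x$ is less than $q^{k+r+t_0}\le q^B$, so $q^{k+r}x\in[q^B]^{s+1}$ is an admissible block. Also $x\ne0$, because $W_f(0)=1$. Let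
$$J(y)=\{j<K:\ y_j\in\{0,\,q^{k+r}x\}\}.$$
Take $j\in J(y)$ and write $y_j=\varepsilon_jq^{k+r}x$ with $\varepsilon_j\in\{0,1\}$. For a given $\omega$ put
$$\lambda=\sum_{i<j}q^{iB}\langle y_i,\omega\rangle,\qquad \mu=\sum_{i>j}q^{(i-j-1)B}\langle y_i,\omega\rangle+q^{(K-j-1)B}V_\omega .$$
Both are in $\mathbb N_0$, and neither depends on $\varepsilon_j$. Since $B-k-r=t_0+r$,
$$v_\omega(y)=\lambda+q^{jB}\big(\varepsilon_jq^{k+r}\langle x,\omega\rangle+q^B\mu\big)=\lambda+q^{(jB+k)+r}\big(\varepsilon_j\langle x,\omega\rangle+q^{t_0+r}\mu\big).$$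
The lower part cannot reach the pattern:
$$\lambda\le(s+1)\sum_{i<j}q^{iB}(q^B-1)=(s+1)(q^{jB}-1)<q^{jB+k}.$$
So (1) with $t=jB+k$ splits off $f(\lambda)$. The pattern does not reach the upper part either: $\varepsilon_j\langle x,\omega\rangle\le x_0+\dots+x_s<q^{t_0}$, so (1) with $t=t_0$ applies. Altogether
$$f(v_\omega(y))=f(\lambda)\,f(\varepsilon_j\langle x,\omega\rangle)\,f(\mu).$$
As $f(0)=1$, the value at $\varepsilon_j=1$ is exactly $f(\langle x,\omega\rangle)$ times the value at $\varepsilon_j=0$.

**Step 4: averaging over exchanges.** The purpose is to prove (7). Put $y$ and $y'$ in the same class if $J(y)=J(y')$ and $y_j=y'_j$ for all $j\notin J(y)$. A class with common set $J$ is parametrized by $\varepsilon\in\{0,1\}^J$ through $y_j=\varepsilon_jq^{k+r}x$, $j\in J$. Let $y^0$ be its element with $\varepsilon=0$. Applying Step 3 once for each $j\in J$ with $\varepsilon_j=1$, we get $f(v_\omega(y))=f(\langle x,\omega\rangle)^{\sum_j\varepsilon_j}f(v_\omega(y^0))$. Conjugating where required and multiplying over $\omega$,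
$$F(y)=W^{\sum_{j\in J}\varepsilon_j}F(y^0).$$
The average of $F$ over the class is therefore $F(y^0)\big(\frac{1+W}2\big)^{|J|}$, of modulus at most $\rho^{|J|}$. Averaging over classes, $|\mathbb E_yF(y)|\le\mathbb E_y\rho^{|J(y)|}$. For uniform $y$ the blocks are independent, and $j\in J(y)$ has probability $p=2q^{-B(s+1)}$, because $0$ and $q^{k+r}x$ are two different values. Hence
$$\mathbb E_y\rho^{|J(y)|}=(1-p+p\rho)^K=\delta^K.$$

**Step 5: choosing $K$.** The purpose is to balance the two error terms. The good boxes are disjoint subsets of $\Omega_N$, so together they contain at most $D_N$ points. By (7) they contribute at most $\delta^KD_N$ to $\mathrm{num}_s$ in absolute value. The remaining points of $\Omega_N$ are counted in Step 1 and contribute at most $1$ each. So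
$$\|f\|_{U^s[N]}^{2^s}\le\delta^K+2^{2s+1}(s+1)^{s+2}\,\frac{q^{KB}}N.$$
Take $K=\lfloor\log_qN/(2B)\rfloor\ge0$. Then $q^{KB}\le N^{1/2}$, and since $K>\log_qN/(2B)-1$, also $\delta^K\le\delta^{-1}\delta^{\log_qN/(2B)}=\delta^{-1}N^{-\gamma}$. As $B\ge2$, $s+1\ge2$ and $1-\rho\le1$, we have $\delta\ge1-2\cdot2^{-4}=7/8$. Hence $\delta^{-1}\le2$ and $\gamma\le\log_2(8/7)/4<1/2$, so $q^{KB}/N\le N^{-1/2}\le N^{-\gamma}$. The claimed bound follows. $\square$

## Sequences whose cube products all equal $1$

It remains to find $x$ with $W_f(x)\ne1$, and to see what happens if there is none. For $s=2$ this is quick: if $W_f(0,h_1,h_2)=1$ for all $h_1,h_2\ge 0$, then $|f|=1$ and $f(h_1+h_2)=f(h_1)f(h_2)$, so $f(n)=f(1)^n$, and $f(q)=f(1)$ gives $f=\chi_a$. For $s\ge3$ the condition is weaker: it only says that $f$ is a polynomial phase. The dilation invariance $f(qn)=f(n)$ is not enough to make that phase linear. For $q=3$ the phase $e(n^2/8)$ satisfies $e((3n)^2/8)=e(n^2/8)$. It is (1) itself that fails: $f(1)f(1)=e(1/4)$, while $f(1+3^u)=e((1+3^u)^2/8)$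 is $e(1/2)$ for even $u$ and $1$ for odd $u$. So dilation invariance is used first, to get rationality, and then (1) is used again.

**Proposition 2.** Let $f$ satisfy (1), $f(0)=1$, $|f|\le1$, and suppose that for some $s\ge1$ we have $W_f(x)=1$ for all $x\in\mathbb N_0^{s+1}$. Then $f=\chi_a$ for some $a\in\mathbb Z$.

**Proof.**

**Step 1: $f$ is a polynomial phase.** This step uses only cubes with all sides $1$. If a product of elements of $\mathbb D$ equals $1$, all factors are unimodular; every $n\in\mathbb N_0$ occurs as a vertex, so $|f|=1$. Write $f=e(\theta)$ with $\theta:\mathbb N_0\to\mathbb R$ and $\theta(0)=0$. Let $\Delta\theta(n)=\theta(n+1)-\theta(n)$. For $x=(n,1,\dots,1)$ we have $\langle x,\omega\rangle=n+|\omega|$, so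
$$1=W_f(x)=e\Big(\sum_{j=0}^s(-1)^j\binom sj\theta(n+j)\Big)=e\big((-1)^s\Delta^s\theta(n)\big),$$
and $\Delta^s\theta(n)\in\mathbb Z$ for all $n\ge0$. Differences of integer sequences are integer sequences, so $\Delta^i\theta(0)\in\mathbb Z$ for all $i\ge s$. Newton's formula $\theta(n)=\sum_{i\ge0}\Delta^i\theta(0)\binom ni$ gives $\theta(n)\equiv P(n)\pmod1$ with
$$P(n)=\sum_{i<s}\Delta^i\theta(0)\binom ni=\sum_{i<s}\alpha_in^i,\qquad \alpha_0=P(0)=\theta(0)=0.$$

**Step 2: $f$ is periodic.** This step uses dilation invariance. By Lemma 1(c), the polynomial $P(qn)-P(n)=\sum_{1\le i<s}\alpha_i(q^i-1)n^i$ takes integer values on $\mathbb N_0$. By Lagrange interpolation its coefficients are rational. Since $q^i-1\ne0$ for $i\ge1$, all $\alpha_i$ are rational. Let $M\ge1$ be a common denominator. As $M$ divides $(n+M)^i-n^i$, we get $P(n+M)-P(n)\in\mathbb Z$, that is, $f(n+M)=f(n)$ for all $n$.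

**Step 3: $f$ is additive in the exponent.** Now periodicity removes the size restriction in (1). Choose $t$ with $q^t\ge M$ and let $Q=q^{t+r}$. By (1), $f(m+Qn)=f(m)f(n)$ for $0\le m<M$ and $n\ge0$. Both sides are $M$-periodic in $m$, so this holds for all $m,n\in\mathbb N_0$. With $m=0$ it says $f(Qn)=f(n)$. Hence for all $m,n\in\mathbb N_0$
$$f(m+n)=f(Qm+Qn)=f(Qm)f(n)=f(m)f(n).$$
So $f(n)=f(1)^n$. By Lemma 1(c), $f(1)^q=f(q)=f(1)$, so $f(1)^{q-1}=1$, i.e. $f=\chi_a$ for some $a$. $\square$

## The dichotomy

**Proof of Theorem 1.** If $f=\chi_a$ and $s\ge2$, then $f$ is a linear phase, so every product in (2) over a cube of $\Omega_N$ equals $1$. Numerator and denominator coincide and $\|f\|_{U^s[N]}=1$ for all $N$. This proves the statement in (i) and shows that (i) and (ii) exclude each other.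

Suppose $f\ne\chi_a$ for all $a$. If $f\equiv0$, (ii) is trivial. Otherwise $f(0)=1$, and for every $s\ge1$ Proposition 2 provides $x\in\mathbb N_0^{s+1}$ with $W_f(x)\ne1$. Proposition 1 then gives $\|f\|_{U^s[N]}\le C_sN^{-\gamma/2^s}$ with $C_s$ as in Theorem 2 and $\gamma>0$. $\square$

With the deduction given after Theorem 1, this proves the Conjecture.

## A renewal equation and a uniform exponent

The exponent just obtained depends on the witness $x$ and on how far $W_f(x)$ is from $1$. Theorem 2 asks for an exponent that depends on $f$ only through $r$ and $c$. The natural tool is compactness: each cube product depends on finitely many values of $f$, so a witness for $f$ also serves all nearby sequences. What could go wrong is a limit that has no witness, and by Proposition 2 the only such limits are the $\chi_a$. So we must show that (6), with fixed $c$ but with implied constants that may vary with $f$, keeps $f$ away from every $\chi_a$.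

For $r=0$ this is immediate. With $g=f\overline{\chi_a}$, we have $\mathbb E_{n<q^L}g(n)=\sigma^L$ with $\sigma=\mathbb E_{d<q}g(d)$, and $\sigma^L=O(q^{-cL})$ forces $|\sigma|\le q^{-c}$. This closed condition excludes the limit $g\equiv1$. For $r\ge1$ the averages are no longer powers of one number. They satisfy a renewal equation instead, and the role of $1/\sigma$ is played by a zero of an analytic function.

**Proof of Theorem 2.** If $f\equiv0$ there is nothing to prove, so let $f(0)=1$. By Lemma 1(a) we may replace $r$ by $\max(r,1)$ and assume $r\ge1$. Let $\mathcal F$ be the set of all $f:\mathbb N_0\to\mathbb D$ with $f(0)=1$ that satisfy (1) with parameter $r$. It is a closed subset of $\mathbb D^{\mathbb N_0}$, so it is compact and metrizable in the topology of pointwise convergence. Let $\mathcal G\subset\mathcal F$ be the set of those $f$ that satisfy (6).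

**Claim.** The closure $\overline{\mathcal G}$ contains no $\chi_a$.

**Step 1: setting up a contradiction.** The purpose is to move the limit to the constant $1$. Suppose $\chi_a\in\overline{\mathcal G}$; as $\chi_a$ depends only on $a$ modulo $q-1$, let $a\in\{0,\dots,q-2\}$. There are $f_i\in\mathcal G$ with $f_i\to\chi_a$ pointwise. Let $g_i=f_i\overline{\chi_a}$. By Lemma 1(d), $g_i\in\mathcal F$, and $g_i\to1$ pointwise. For $g\in\mathcal F$ put $u_L(g)=\mathbb E_{n<q^L}g(n)$. Then (6) says $u_L(g_i)=O_i(q^{-cL})$ for each $i$.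

**Step 2: the renewal equation.** The purpose is to express $u_L$ through earlier $u$'s by cutting at the first gap. Write $n<q^L$ as a string $d_0d_1\dots d_{L-1}$ of $L$ digits, least significant first. Say that its first run of $r$ zeros ends at $k$ if $k\ge r$ is least with $d_{k-r}=\dots=d_{k-1}=0$. If such $k\le L$ exists, then $n=m+q^kn'$ with $m<q^{k-r}$, and $n'\in[q^{L-k}]$ is arbitrary. By (1) with $t=k-r$, $g(n)=g(m)g(n')$. Therefore, for $L\ge0$,
$$u_L(g)=\sum_{k=r}^L\phi_k(g)\,u_{L-k}(g)+\tau_L(g). \tag{8}$$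
Here $\phi_k(g)=q^{-k}\sum g(m)$ over those $m<q^{k-r}$ whose digit string of length $k$ has its first run of $r$ zeros ending at $k$, and $\tau_L(g)=q^{-L}\sum g(n)$ over those $n<q^L$ whose digit string of length $L$ has no run of $r$ zeros.

*Example.* For $q=2$, $r=1$ the strings in $\phi_k$ are $1\cdots10$, so $\phi_k(g)=2^{-k}g(2^{k-1}-1)$ and $\tau_L(g)=2^{-L}g(2^L-1)$. For $g\equiv1$ the generating functions are $\sum_{k\ge1}(z/2)^k=z/(2-z)$ and $\sum_{L\ge0}(z/2)^L=2/(2-z)$.

**Step 3: generating functions.** The purpose is to solve (8) by analytic functions on a disc larger than the unit disc. Let $\eta=1-q^{-r}\in(0,1)$ and $R=\eta^{-1/r}>1$. A string with no run of $r$ zeros has none of its consecutive disjoint groups of $r$ digits equal to zero, so $|\tau_L(g)|\le\eta^{\lfloor L/r\rfloor}$. A string counted in $\phi_k$ has no run of $r$ zeros among its first $k-1$ digits, so $|\phi_k(g)|\le\eta^{\lfloor(k-1)/r\rfloor}$. Since $\lfloor v\rfloor\ge v-1$,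
$$|\tau_L(g)|\le\eta^{-1}R^{-L},\qquad|\phi_k(g)|\le\eta^{-1}R^{-(k-1)}. \tag{9}$$
So $\Phi_g(z)=\sum_{k\ge r}\phi_k(g)z^k$ and $T_g(z)=\sum_{L\ge0}\tau_L(g)z^L$ are analytic in $|z|<R$. With $U_g(z)=\sum_{L\ge0}u_L(g)z^L$, which converges for $|z|<1$ because $|u_L|\le1$, (8) gives
$$U_g(z)\,\big(1-\Phi_g(z)\big)=T_g(z)\qquad(|z|<1). \tag{10}$$

**Step 4: the limiting functions.** The purpose is to locate a zero at $z=1$ for the constant sequence. Write $\Phi_1,T_1$ for the functions belonging to $g\equiv1$. Then $U_1(z)=1/(1-z)$, so (10) gives $1-\Phi_1(z)=(1-z)T_1(z)$ for $|z|<1$, and by the identity theorem for $|z|<R$. The coefficients of $T_1$ are nonnegative and $\tau_0=1$, so $T_1(1)>0$. Thus $1-\Phi_1$ vanishes at $1$. It is not identically zero, because $\Phi_1(0)=0$ (the series starts at $k=r\ge1$).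

**Step 5: zeros near $1$, and the contradiction.** The purpose is to transport this zero to $g_i$ and to compare with (6). Each $\phi_k(g)$ and $\tau_L(g)$ depends on finitely many values of $g$, so $\phi_k(g_i)\to\phi_k(1)$ and $\tau_L(g_i)\to\tau_L(1)$ as $i\to\infty$. The bounds (9) do not depend on $g$. On a disc $|z|\le R'<R$ the tails of the series are therefore small uniformly in $i$, and $\Phi_{g_i}\to\Phi_1$, $T_{g_i}\to T_1$ uniformly there. By Hurwitz's theorem (a zero of a limit that is not identically zero is a limit of zeros), for large $i$ there are zeros $z_i$ of $1-\Phi_{g_i}$ with $z_i\to1$. By uniform convergence $T_{g_i}(z_i)\to T_1(1)\ne0$.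

On the other hand, $u_L(g_i)=O_i(q^{-cL})$ makes $U_{g_i}$ analytic in $|z|<q^c$, whatever the implied constant. Hence (10) for $g=g_i$ persists in $|z|<\min(R,q^c)$. The radius $\min(R,q^c)>1$ is the same for all $i$, so this disc contains $z_i$ for large $i$, and there (10) gives $T_{g_i}(z_i)=U_{g_i}(z_i)\cdot0=0$. This contradicts $T_{g_i}(z_i)\to T_1(1)\ne0$ and proves the Claim.

**Step 6: finitely many witnesses.** The purpose is to make the data of Proposition 1 uniform. If $\mathcal G=\emptyset$, any $c_s>0$ will do. Otherwise, by the Claim and Proposition 2, each $f\in\overline{\mathcal G}\subset\mathcal F$ has some $x_f\in\mathbb N_0^{s+1}$ with $W_f(x_f)\ne1$. Pick $\rho_f\in(|1+W_f(x_f)|/2,\,1)$. The map $g\mapsto W_g(x_f)$ is continuous, so $|1+W_g(x_f)|/2<\rho_f$ for all $g$ in a neighborhood of $f$. By compactness, finitely many of these neighborhoods cover $\overline{\mathcal G}$. This gives a finite list of pairs $(x,\rho)$, depending only on $q,r,s,c$, such that every $f\in\mathcal G$ satisfies $|1+W_f(x)|/2<\rho<1$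 for some pair in the list. In particular $W_f(x)\ne1$, and Proposition 1 applies with this pair. For each pair fix admissible $k,t_0$; these depend only on $q,s,x$. With $c_s=2^{-s}\min\gamma$ over the list, $\|f\|_{U^s[N]}\le C_sN^{-c_s}$ for all $f\in\mathcal G$ and $N\ge1$. $\square$

## Equivalent conditions and the size of the exponent

**Proof of Theorem 3.**

**Step 1: $U^s$ norms dominate averages against polynomial phases.** This is what gives the passage from Gowers norms to exponential sums in (a), and it is used again in (c). Let $f:\mathbb N_0\to\mathbb D$ and $\nu_s=\mathrm{num}_s/N^{s+1}\ge0$. Then $\nu_1=|\mathbb E_{n<N}f(n)|^2$. In (3) only $h'$ with all $|h'_i|<N$ contribute, so there are at most $(2N)^{s-1}$ of them. The Cauchy–Schwarz inequality gives $\mathrm{num}_{s-1}^2\le(2N)^{s-1}\mathrm{num}_s$, that is,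
$$\nu_s\ge2^{-(s-1)}\nu_{s-1}^2\qquad(s\ge2).$$
Iterating, $\nu_s\ge\beta_s\nu_1^{2^{s-1}}=\beta_s|\mathbb E_{n<N}f(n)|^{2^s}$ with $\beta_1=1$ and $\beta_s=2^{-(s-1)}\beta_{s-1}^2$. As $D_N\le2^sN^{s+1}$, we have $\|f\|_{U^s[N]}^{2^s}\ge2^{-s}\nu_s$. So with $\kappa_s=(2^s/\beta_s)^{1/2^s}$,
$$|\mathbb E_{n<N}f(n)|\le\kappa_s\|f\|_{U^s[N]}\qquad(s\ge1). \tag{11}$$
Multiplying $f$ by $e(P)$ with $\deg P\le s-1$ does not change the $U^s$ norm. Applying (11) to $f\,e(P)$ gives
$$\sup_{\deg P\le s-1}|\mathbb E_{n<N}f(n)e(P(n))|\le\kappa_s\|f\|_{U^s[N]}. \tag{12}$$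

**Step 2: part (a).** If $f\ne\chi_a$ for all $a$, Theorem 1 gives power decay of $\|f\|_{U^s[N]}$ for all $s$, hence for some $s\ge2$. Then (12) with $s=d+1$ gives power decay against polynomial phases of degree at most $d$, for every $d\ge1$, and $d=1$ covers linear phases. Conversely, let $f=\chi_a$. Then $\|f\|_{U^s[N]}=1$ for all $s\ge2$ and $|\mathbb E_{n<N}f(n)e(-an/(q-1))|=1$ for all $N$, so all the other conditions fail.

**Step 3: part (b).** Let $|f|=1$ and $s\ge2$. In (3) the term $h'=0$ has $g_0=\prod_{\omega'}\mathcal C^{|\omega'|}f_N$. Since $s-1\ge1$, half of the $\omega'$ carry a conjugation, so $g_0=|f_N|^{2^{s-1}}=1_{[N]}$ and this term equals $N^2$. All terms are nonnegative, so $\mathrm{num}_s\ge N^2$. With $D_N\le2^sN^{s+1}$ we get $\|f\|_{U^s[N]}^{2^s}\ge2^{-s}N^{1-s}$.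

**Step 4: part (c).** Take $f_\theta(n)=e(\theta s_q(n))$, which satisfies (1) with $r=0$. For $0<\theta<1/(q-1)$ we have $f_\theta\ne\chi_a$ for all $a$: otherwise $e(\theta)=f_\theta(1)$ would be a $(q-1)$-st root of unity, that is, $\theta(q-1)\in\mathbb Z$. As computed for $r=0$, $\mathbb E_{n<q^L}f_\theta(n)=\sigma(\theta)^L$ with $\sigma(\theta)=\frac1q\sum_{d<q}e(\theta d)$, and $\sigma(\theta)\to1$ as $\theta\to0^+$. For small $\theta>0$ and $N=q^L$, (11) gives
$$\|f_\theta\|_{U^s[N]}\ge\kappa_s^{-1}|\sigma(\theta)|^L=\kappa_s^{-1}N^{-\log_q(1/|\sigma(\theta)|)}.$$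
If one $c_s>0$ worked for all sequences not of the form $\chi_a$, even with implied constants depending on the sequence, letting $L\to\infty$ would give $c_s\le\log_q(1/|\sigma(\theta)|)$ for all small $\theta>0$. The right side tends to $0$ as $\theta\to0^+$, a contradiction. $\square$
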